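# Bounded geodesics of $\mathsf{SL}(n)$ in the Hilbert–Schmidt metric when $n$ is odd

## 1. Rotation blocks: bounded geodesics for even $n$

Let $\mathcal M(n)$ be the space of real $n\times n$ matrices with the Hilbert–Schmidt inner product and norm
$$\langle A,B\rangle=\operatorname{tr}(AB^T),\qquad |A|=\sqrt{\operatorname{tr}(AA^T)} .$$
This is ordinary Euclidean space $\mathbb R^{n^2}$. Inside it sits $\mathsf{SL}(n)=\{A:\det A=1\}$, a closed embedded submanifold, and we give it the induced Riemannian metric. Closed embedded submanifolds of Euclidean space are complete, so every geodesic $A(t)$ is defined for all $t\in\mathbb R$. A geodesic is **bounded** if $\sup_{t\in\mathbb R}|A(t)|<\infty$. Constant curves are excluded from consideration.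

**The geodesic equation.** A curve in a submanifold of Euclidean space is a geodesic exactly when its acceleration is normal to the submanifold. The derivative of $\det$ at $A\in\mathsf{SL}(n)$ in direction $H$ is $\operatorname{tr}(A^{-1}H)$, so $T_A\mathsf{SL}(n)=\{H:\operatorname{tr}(A^{-1}H)=0\}$. Write $A^{-T}=(A^{-1})^T$. Then $\operatorname{tr}(A^{-1}H)=\langle A^{-T},H\rangle$, so the normal line at $A$ is $\mathbb R A^{-T}$. Hence a curve in $\mathsf{SL}(n)$ is a geodesic iff
$$A''(t)=\lambda(t)\,A(t)^{-T}\quad\text{for some scalar function }\lambda(t). \tag{1}$$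

For example, let $E_{12}$ be the matrix with a single $1$ in position $(1,2)$. The line $A(t)=I+tE_{12}$ lies in $\mathsf{SL}(n)$ and has $A''=0$, so it is a geodesic with $\lambda=0$; it is unbounded. In general, if $\lambda\equiv0$ then $A$ is affine in $t$, and an affine curve that is bounded on $\mathbb R$ is constant. So a non-constant bounded geodesic needs a genuine acceleration.

**The even case.** Let $R(\theta)$ be the $2\times2$ rotation by $\theta$. For even $n$ take
$$A(t)=\operatorname{diag}(R(t),\dots,R(t)).$$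
Its determinant is $1$. Since $R''=-R$ and $R^{-T}=R$, we get $A''=-A=-A^{-T}$, which is (1) with $\lambda=-1$. So for every even $n$ there is a non-constant closed geodesic, with norm constantly $\sqrt n$.

**What changes for odd $n$?** Rotations come in planes, and now one dimension is left over. If we fill it with a $1\times1$ block,
$$A(t)=\operatorname{diag}(r_1R(\nu_1t),\dots,r_kR(\nu_kt),u(t)),$$
then $\det A=1$ forces $u=\prod r_j^{-2}$, a constant. Equation (1) for that block reads $0=u''=\lambda/u$, so $\lambda=0$ and all rotation stops. The leftover direction has no acceleration, while (1) requires every direction to accelerate.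

The paper of Audrey Rosevear, Samuel Sottile and Willie WY Wong, "Geodesic motion on $\mathsf{SL}(n)$ with the Hilbert-Schmidt metric", arXiv:2101.09266 (2021), is the source of the following statement.

**Conjecture.** If $n\ge3$ is odd, then every non-constant geodesic of $\mathsf{SL}(n)$ with the Hilbert–Schmidt metric is unbounded.

We shall show that this is false for *every* odd $n\ge3$.

**Theorem A.** For every odd $n\ge3$, $\mathsf{SL}(n)$ has a non-constant periodic (hence bounded) geodesic.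

Afterwards, in Theorem B, we classify all bounded geodesics of $\mathsf{SL}(3)$ that are orbits of one-parameter subgroups of $\mathsf{SO}(3)\times\mathsf{SO}(3)$.

## 2. Why rotating on one side fails in odd dimensions

The even example has the form $e^{tX}B$ with $X$ antisymmetric. Perhaps the block ansatz was clumsy and a cleverer choice of $X$ and $B$ succeeds? It does not.

**Proposition 1.** Let $n$ be odd. No non-constant geodesic of $\mathsf{SL}(n)$ has the form $e^{tX}B$ or $Be^{tY}$ with $X$, $Y$ antisymmetric.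

*Proof.* Let $A(t)=e^{tX}B$. At $t=0$, equation (1) says $X^2B=\mu B^{-T}$ with $\mu=\lambda(0)$. An antisymmetric matrix of odd size is singular, so there is $v\ne0$ with $v^TX=0$. Multiply by $v^T$ on the left: $0=\mu\,v^TB^{-T}$. As $B^{-T}$ is invertible, $v^TB^{-T}\ne0$, so $\mu=0$. Then $X^2B=0$, so $X^2=0$, and $|X|^2=\operatorname{tr}(XX^T)=-\operatorname{tr}X^2=0$. Thus $X=0$ and $A$ is constant. For $Be^{tY}$, transpose: $A\mapsto A^T$ is a linear isometry of $\mathcal M(n)$ preserving $\mathsf{SL}(n)$, and it turns $Be^{tY}$ into $e^{-tY}B^T$. $\square$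

The proof shows exactly what blocks us: a null vector $v$ of $X$ is tested against the whole invertible matrix $B^{-T}$. If we rotate on *both* sides, the acceleration acquires terms in $Y$, and the null vector of $X$ alone no longer kills it.

## 3. Rotating on both sides

**Lemma 1.** Let $D\in\mathcal M(n)$ be invertible and diagonal, let $X,Y$ be antisymmetric, and set $A(t)=e^{tX}De^{-tY}$. Then $A''=\mu A^{-T}$ for all $t$ with a constant $\mu$ iff
$$X^2D-2XDY+DY^2=\mu D^{-1}. \tag{2}$$
Also $|A(t)|=|D|$ and $\det A(t)=\det D$. If $\det D=1$, then $A$ is a geodesic iff (2) holds for some $\mu$. If $A''=\mu A^{-T}$ and $\kappa\neq0$, then $(\kappa A)''=\kappa^2\mu\,(\kappa A)^{-T}$.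

*Proof.* Differentiating, $A'=e^{tX}(XD-DY)e^{-tY}$ and
$$A''=e^{tX}\bigl(X(XD-DY)-(XD-DY)Y\bigr)e^{-tY}=e^{tX}(X^2D-2XDY+DY^2)e^{-tY}.$$
Since $e^{tX}$ and $e^{tY}$ are orthogonal, $A^{-T}=e^{tX}D^{-1}e^{-tY}$. Cancelling the outer factors, $A''=\lambda(t)A^{-T}$ at time $t$ iff the left side of (2) equals $\lambda(t)D^{-1}$. The left side does not depend on $t$, so neither does $\lambda$. This proves both equivalences. The outer factors are orthogonal with determinant $1$, so norm and determinant are those of $D$. Finally $(\kappa A)''=\kappa\mu A^{-T}$ and $(\kappa A)^{-T}=\kappa^{-1}A^{-T}$. $\square$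

A differential equation has become one matrix equation. Boundedness is automatic.

**The null vectors again.** Suppose (2) holds with $\mu\ne0$, and let $v^TX=0$, $Yw=0$. Every term on the left of (2) starts with $X$ or ends with $Y$, so sandwiching between $v^T$ and $w$ gives
$$v^TD^{-1}w=0. \tag{3}$$
The null vector of $X$ is now tested only against the null vector of $Y$. If $Y=0$ then $w$ is arbitrary and (3) is impossible, as in Proposition 1. For $D$ with positive entries, $X=Y$ with a common nonzero null vector $v=w$ is impossible too, since $v^TD^{-1}v>0$. But for $X\ne Y$, condition (3) can hold.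

**The case $n=3$.** For $v\in\mathbb R^3$ let
$$\hat v=\begin{pmatrix}0&-v_3&v_2\\ v_3&0&-v_1\\ -v_2&v_1&0\end{pmatrix},\qquad \hat v\,w=v\times w .$$
Every antisymmetric $3\times 3$ matrix is some $\hat v$. We have $\hat v v=0$, $\hat v^2=vv^T-|v|^2I$, and for $v\ne0$, $e^{t\hat v}$ is the rotation about the axis $v$ with angular speed $|v|$. For orthogonal $P$, the rule $P(a\times b)=\det(P)\,(Pa)\times(Pb)$ gives $P\hat vP^T=\hat{v'}$ with $v'=\det(P)Pv$. With $X=\hat\omega$, $Y=\hat\zeta$, condition (3) reads $\omega^TD^{-1}\zeta=0$.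

## 4. A closed geodesic for every odd $n$

**Choosing an ansatz.** We want $\sum\omega_i\zeta_i/d_i=0$ with $d_i>0$, so some products $\omega_i\zeta_i$ must have opposite signs, or all must vanish. Try the most symmetric choice, $\omega=(0,q,p)$ and $\zeta=(0,-q,p)$ with $p,q>0$. Then (3) asks $q^2/d_2=p^2/d_3$. Rescaling $D$ and rescaling time are both free (in (2) they only change $\mu$), so we take $d_1=1$, $d_2=q^2$, $d_3=p^2$:
$$D=\begin{pmatrix}1&&\\&q^2&\\&&p^2\end{pmatrix},\quad X=\begin{pmatrix}0&-p&q\\p&0&0\\-q&0&0\end{pmatrix},\quad Y=\begin{pmatrix}0&-p&-q\\p&0&0\\q&0&0\end{pmatrix}.$$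
Two unknowns remain, and equation (2) will determine them.

**Proof of Theorem A.**

**Step 1. Compute the left side of (2).** Direct multiplication gives
$$X^2=\begin{pmatrix}-(p^2+q^2)&0&0\\0&-p^2&pq\\0&pq&-q^2\end{pmatrix},\quad Y^2=\begin{pmatrix}-(p^2+q^2)&0&0\\0&-p^2&-pq\\0&-pq&-q^2\end{pmatrix},$$
$$DY=\begin{pmatrix}0&-p&-q\\pq^2&0&0\\p^2q&0&0\end{pmatrix},\quad XDY=\begin{pmatrix}0&0&0\\0&-p^2&-pq\\0&pq&q^2\end{pmatrix}.$$
In the last matrix, the $(1,1)$ entry is $-p\cdot pq^2+q\cdot p^2q=0$. Let $S=X^2D-2XDY+DY^2$. Its $(1,2),(1,3),(2,1),(3,1)$ entries vanish, and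
$$S_{11}=-2(p^2+q^2),\qquad S_{22}=-2p^2q^2+2p^2,\qquad S_{33}=-2p^2q^2-2q^2,$$
$$S_{23}=p^3q+2pq-pq^3=pq(p^2-q^2+2),\qquad S_{32}=pq^3-2pq-p^3q=pq(q^2-p^2-2).$$

**Step 2. Solve for $p$ and $q$.** The off-diagonal entries vanish iff $q^2=p^2+2$. The diagonal of (2) says $\mu=S_{11}=q^2S_{22}=p^2S_{33}$, that is,
$$\mu=-2(p^2+q^2)=-2p^2q^2(q^2-1)=-2p^2q^2(p^2+1).$$
With $q^2=p^2+2$ the last two expressions agree, and $p^2+q^2=2(p^2+1)$, so what remains is $p^2q^2=2$. Thus $p^2(p^2+2)=2$, which gives
$$p=\sqrt{\sqrt3-1},\qquad q=\sqrt{\sqrt3+1}.$$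
Check: $p^2q^2=2$, $q^2-p^2=2$, $p^2+q^2=2\sqrt3$, and so $\mu=-4\sqrt3$. Numerically independent check of the diagonal: $S_{22}=-4+2(\sqrt3-1)=2\sqrt3-6$ and $\mu/q^2=-4\sqrt3\cdot\frac{\sqrt3-1}{2}=2\sqrt3-6$; likewise $S_{33}=-4-2(\sqrt3+1)=-6-2\sqrt3$ and $\mu/p^2=-4\sqrt3\cdot\frac{\sqrt3+1}2=-6-2\sqrt3$.

By Lemma 1, $A_3(t)=e^{tX}De^{-tY}$ satisfies $A_3''=-4\sqrt3\,A_3^{-T}$, and $\det A_3=p^2q^2=2$. Since $|\omega|^2=|\zeta|^2=2\sqrt3=:\Omega^2$, both $e^{tX}$ and $e^{tY}$ are rotations with angular speed $\Omega$, so $A_3$ has period $2\pi/\Omega$.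

**Step 3. Fix the determinant and pad with rotation blocks.** This step passes from $n=3$ to $n=3+2k$, $k\ge0$. The blocks must all have the same multiplier $\lambda$ in (1), and the total determinant must be $1$. Let $\kappa=2^{-(k+1)/n}$ and
$$A(t)=\operatorname{diag}\bigl(\kappa A_3(t),\ \underbrace{\sqrt2\,\kappa R(\Omega t),\dots,\sqrt2\,\kappa R(\Omega t)}_{k}\bigr).$$
Then $\det A=2\kappa^3(2\kappa^2)^k=2^{k+1}\kappa^n=1$. By Lemma 1 the first block satisfies $(\kappa A_3)''=-4\sqrt3\,\kappa^2(\kappa A_3)^{-T}$. A block $B=\sqrt2\,\kappa R(\Omega t)$ has $B^{-T}=B/(2\kappa^2)$, hence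
$$B''=-\Omega^2B=-2\kappa^2\Omega^2B^{-T}=-4\sqrt3\,\kappa^2B^{-T}.$$
So $A''=-4\sqrt3\,\kappa^2A^{-T}$, and $A$ is a geodesic by (1). It has period $2\pi/\Omega$ and constant norm, and it is not constant because $A''\ne0$. $\blacksquare$

So the conjecture fails for every odd $n\ge3$. Together with Section 1, $\mathsf{SL}(n)$ has non-constant closed geodesics for all $n\ge2$.

## 5. Rigid geodesics of $\mathsf{SL}(3)$: the classification

How special was the symmetric ansatz? We now find all solutions of the two-sided ansatz for $n=3$.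

**Definition (rigid).** A geodesic of $\mathsf{SL}(3)$ is *rigid* if $A(t)=e^{tX}Be^{-tY}$ with $X,Y\in\mathfrak{so}(3)$ (antisymmetric) and $B\in\mathsf{SL}(3)$.

A rigid geodesic is bounded, since $|A(t)|=|B|$, and its singular values do not change in time. The curve $2^{-1/3}A_3(t)$ of Section 4 is rigid; the line $I+tE_{12}$ is not, being unbounded.

**Definition (equivalent).** The maps $A\mapsto PAQ$ with $P,Q\in\mathsf O(3)$, $\det P\det Q=1$, are isometries of $\mathsf{SL}(3)$, and they preserve rigidity. Two geodesics are *equivalent* if they are related by such a map and an affine change of time $t\mapsto\alpha t+\beta$, $\alpha\ne0$.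

For instance, if $P$ is any orthogonal matrix, then $A$ and $PAP^T$ are equivalent. If $A(t)=e^{t\hat\omega}De^{-t\hat\zeta}$ with $D$ diagonal and $P=\operatorname{diag}(1,-1,1)$, then $PDP^T=D$ and $\det P=-1$, so $\omega$ becomes $-(\omega_1,-\omega_2,\omega_3)=(-\omega_1,\omega_2,-\omega_3)$, and similarly for $\zeta$.

**Theorem B.** For $g>0$ put $h=g+1/g\ge2$. Let $c\in[\sqrt3-1,1)$ be the unique solution of
$$h=\frac{c(2+c^2)}{2(1-c^2)},\quad\text{and let}\quad b=\sqrt{\tfrac{4-c^2}{1-c^2}},\qquad f=\frac{c+2g}{bg}, \tag{4}$$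
and put
$$D_g=(bc)^{-1/3}\operatorname{diag}(1,b,c),\quad \omega=(0,\sqrt{bf},\sqrt{cg}),\quad \zeta=(0,-g\sqrt{bf},\,f\sqrt{cg}).$$

1. $A_g(t)=e^{t\hat\omega}D_ge^{-t\hat\zeta}$ is a non-constant bounded geodesic of $\mathsf{SL}(3)$. Every non-constant rigid geodesic of $\mathsf{SL}(3)$ is equivalent to $A_g$ for exactly one $g>0$. Transposition corresponds to $g\mapsto1/g$.
2. A triple of positive numbers with product $1$ is the set of singular values of a non-constant rigid geodesic iff it can be labelled $a_1,a_2,a_3$ so that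
$$(a_2^2-a_1^2)(a_1^2-a_3^2)=3a_1^4,\qquad a_2\ge a_3+2a_1. \tag{5}$$
In that case $a_3<a_1<a_2$.
3. The ratio $\rho(g)=|\zeta|/|\omega|$ takes every value in $(0,\infty)$, and $A_g$ is closed iff $\rho(g)\in\mathbb Q$. So there are infinitely many pairwise inequivalent closed ones and uncountably many pairwise inequivalent bounded non-closed ones.

The case $g=1$ is the example of Section 4. Indeed $h=2$ gives $c=\sqrt3-1=p^2$ (verified in Step 4 below), so $1-c^2=2\sqrt3-3$, $4-c^2=2\sqrt3$, and
$$b^2=\frac{2\sqrt3}{2\sqrt3-3}=\frac{2\sqrt3(2\sqrt3+3)}{3}=4+2\sqrt3=(\sqrt3+1)^2,$$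
so $b=\sqrt3+1=q^2$. Then $f=(c+2)/b=1$, $\omega=(0,q,p)$, $\zeta=(0,-q,p)$.

The two conditions in (5) are independent. The triple proportional to $(a_1,a_2,a_3)=(1,\sqrt5,\tfrac12)$ satisfies the first, since $4\cdot\frac34=3$, but $\sqrt5<\frac52$. No other labelling helps: the second condition gives $a_2>a_3$, and then the first, whose right side is positive, forces $a_3<a_1<a_2$. So this triple does not occur.

## 6. Proof of the classification

**Step 1. Component equations.** *This step turns (2) into scalar equations.* Let $A(t)=e^{tX}Be^{-tY}$ be a rigid geodesic. Write a singular value decomposition $B=UDV$ with $U,V$ orthogonal, $D=\operatorname{diag}(a_1,a_2,a_3)$, $a_i>0$. As $\det B>0$, $\det U=\det V$; replacing $(U,V)$ by $(-U,-V)$ if needed, $U,V\in\mathsf{SO}(3)$. Then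
$$U^TA(t)V^T=e^{tU^TXU}De^{-tVYV^T},$$
so up to equivalence $B=D$, $X=\hat\omega$, $Y=\hat\zeta$.

Let $\{i,j,k\}=\{1,2,3\}$. From $\hat\omega^2=\omega\omega^T-|\omega|^2I$ we get $(X^2)_{ij}=\omega_i\omega_j$ and $(X^2)_{ii}=-(|\omega|^2-\omega_i^2)$, and likewise for $Y$. With the sign symbol $\varepsilon$, $X_{ij}=-\varepsilon_{ijk}\omega_k$. In $(XDY)_{ij}=\sum_mX_{im}a_mY_{mj}$ only $m=k$ survives, and
$$(XDY)_{ij}=X_{ik}a_kY_{kj}=(-\varepsilon_{ikj}\omega_j)\,a_k\,(-\varepsilon_{kji}\zeta_i)=a_k\omega_j\zeta_i,$$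
because $\varepsilon_{ikj}=\varepsilon_{kji}$ (a cyclic shift). On the diagonal,
$$(XDY)_{ii}=\sum_{k\ne i}(-\varepsilon_{ikl}\omega_l)a_k(-\varepsilon_{kil}\zeta_l)=-\sum_{k\ne i}a_k\omega_l\zeta_l,$$
where $l$ is the third index besides $i,k$. So (2) is equivalent to the two families
$$(E_{ij}):\quad a_j\omega_i\omega_j+a_i\zeta_i\zeta_j-2a_k\omega_j\zeta_i=0\qquad(i\ne j), \tag{6}$$
$$(F_i):\quad -a_i(|\omega|^2-\omega_i^2+|\zeta|^2-\zeta_i^2)+2\sum_{k\ne i}a_k\omega_l\zeta_l=\mu/a_i. \tag{7}$$
If $\mu=0$ then $A''=0$, and $A$, being affine and bounded, is constant. So from now on $\mu\ne0$.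

**Step 2. Exactly two active indices.** *This step cuts six unknown vector components down to four.* Call $i$ *active* if $(\omega_i,\zeta_i)\neq(0,0)$. In the example of Section 4 the active indices are $2$ and $3$.

*Not at most one.* Suppose at most one index is active, and let $m$ be that index (any index if there is none). The left side of $(F_m)$ involves only $\omega_l,\zeta_l$ with $l\ne m$, so it is $0$ and $\mu=0$, which is excluded.

*A determinant condition.* Let $j$ be active and $i\ne j$. Regard $(E_{ij})$ and $(E_{ji})$ as a linear system for $(\omega_j,\zeta_j)\ne0$. Its matrix is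
$$\begin{pmatrix}a_j\omega_i-2a_k\zeta_i&a_i\zeta_i\\a_i\omega_i&a_j\zeta_i-2a_k\omega_i\end{pmatrix}.$$
The determinant must vanish. Expanding,
$$a_j^2\omega_i\zeta_i-2a_ja_k\omega_i^2-2a_ja_k\zeta_i^2+4a_k^2\omega_i\zeta_i-a_i^2\omega_i\zeta_i=0,$$
that is,
$$(a_j^2+4a_k^2-a_i^2)\,\omega_i\zeta_i=2a_ja_k(\omega_i^2+\zeta_i^2). \tag{8}$$

*Not three.* Suppose all three indices are active. Then (8) holds also with $j,k$ interchanged; the right sides agree, so subtracting gives $3(a_k^2-a_j^2)\omega_i\zeta_i=0$. The right side of (8) is positive as $i$ is active, so $\omega_i\zeta_i\ne0$, and $a_j=a_k$. This holds for every $i$, so $a_1=a_2=a_3$. Now (8) reads $4\omega_i\zeta_i=2(\omega_i^2+\zeta_i^2)$, so $(\omega_i-\zeta_i)^2=0$ for each $i$ and $\omega=\zeta$. With $D$ a multiple of $I$, $A(t)=e^{tX}De^{-tX}=D$ is constant, which is excluded.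

So exactly two indices are active. Conjugation $A\mapsto PAP^T$ by a permutation matrix is an equivalence. It permutes the $a_i$ and sends $\omega\mapsto\det(P)P\omega$, $\zeta\mapsto\det(P)P\zeta$, so the ratios $\zeta_i/\omega_i$ are just permuted. Hence we may assume the active indices are $2,3$, and $\omega_1=\zeta_1=0$. Equation (8) with $(i,j)=(2,3)$ and $(3,2)$ has positive right side, so $\omega_2\zeta_2\ne0\ne\omega_3\zeta_3$. Put
$$f_i=\zeta_i/\omega_i\ne0\qquad(i=2,3).$$

**Step 3. Signs and normalization.** *This step shows that $f_2,f_3$ have opposite signs, and reduces everything to three equations in four positive unknowns.* Every $(E_{ij})$ with an index $1$ in $\{i,j\}$ holds trivially, as each term contains $\omega_1$ or $\zeta_1$. Dividing $(E_{23})$ and $(E_{32})$ by $\omega_2\omega_3$,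
$$a_3+a_2f_2f_3=2a_1f_2,\qquad a_2+a_3f_2f_3=2a_1f_3. \tag{9}$$
Equation $(F_2)$ is $-a_2\omega_3^2(1+f_3^2)+2a_1\omega_3^2f_3=\mu/a_2$. Multiply by $-a_2$ and insert $2a_1f_3$ from (9):
$$-\mu=\omega_3^2\bigl[a_2^2+a_2^2f_3^2-a_2(a_2+a_3f_2f_3)\bigr]=\omega_3^2\,a_2f_3(a_2f_3-a_3f_2).$$
Equation $(F_3)$ is $-a_3\omega_2^2(1+f_2^2)+2a_1\omega_2^2f_2=\mu/a_3$. Multiply by $-a_3$ and insert $2a_1f_2$:
$$-\mu=\omega_2^2\bigl[a_3^2+a_3^2f_2^2-a_3(a_3+a_2f_2f_3)\bigr]=\omega_2^2\,a_3f_2(a_3f_2-a_2f_3).$$
Together, given (9), $(F_2)$ and $(F_3)$ are equivalent to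
$$-\mu=\omega_3^2\,a_2f_3(a_2f_3-a_3f_2)=\omega_2^2\,a_3f_2(a_3f_2-a_2f_3). \tag{10}$$
As $\mu\ne0$, we may cancel $a_2f_3-a_3f_2$ and get $\omega_3^2a_2f_3=-\omega_2^2a_3f_2$. Therefore $f_2f_3<0$. Interchanging the indices $2,3$ by a permutation if necessary, put
$$f:=f_3>0,\qquad g:=-f_2>0 .$$
Equation (2) is unchanged if $D$ is rescaled and $\mu$ is multiplied by the square of the factor, so divide $D$ by $a_1$: write $a_1=1$, $a_2=b$, $a_3=c$. Then (9) becomes
$$bfg=c+2g,\qquad b=f(2+cg). \tag{11}$$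
The relation $\omega_3^2\,bf=\omega_2^2\,cg$ means that there is $s>0$ with $\omega_2^2=s\,bf$, $\omega_3^2=s\,cg$, and (10) becomes $-\mu=s\,bcfg(bf+cg)$. Finally $(F_1)$ reads
$$\omega_2^2(1+g^2)+\omega_3^2(1+f^2)-2(bf\omega_3^2-cg\omega_2^2)=-\mu .$$
The bracket is $s(bf\cdot cg-cg\cdot bf)=0$. (This is a multiple of condition (3).) Dividing by $s$,
$$bf(1+g^2)+cg(1+f^2)=bcfg(bf+cg). \tag{12}$$

*Converse.* Suppose $b,c,f,g,s>0$ satisfy (11) and (12), and put $\omega_2^2=s\,bf$, $\omega_3^2=s\,cg$ (any signs), $\zeta_2=-g\omega_2$, $\zeta_3=f\omega_3$, $\omega_1=\zeta_1=0$. Reading the computation backwards with $\mu=-s\,bcfg(bf+cg)$: (11) gives all $(E_{ij})$; both expressions in (10) equal $s\,bcfg(bf+cg)$, giving $(F_2)$ and $(F_3)$; and (12) gives $(F_1)$. So (2) holds, with $\mu\ne0$.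

**Step 4. Solving (11) and (12).** *This step shows that for each $g$ there is exactly one solution $(b,c,f)$, namely (4).*

*Rewriting (11).* Multiply its two equations and divide by $fg$ to get the first relation of
$$b^2=\frac{(c+2g)(2+cg)}g=c^2+4+2ch,\qquad f=\frac{c+2g}{bg},\qquad h=g+\tfrac1g. \tag{13}$$
Conversely, (13) gives $bfg=c+2g$ and $f(2+cg)=\frac{(c+2g)(2+cg)}{bg}=b$. So (11) and (13) are equivalent.

*Rewriting (12).* Divide (12) by $bf=(c+2g)/g$. Here $cg/(bf)=cg^2/(c+2g)$; $cgf^2/(bf)=cg\cdot f/b=cg/(2+cg)$; and the right side becomes $cg(bf+cg)=c(c+2g)+c^2g^2$. So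
$$1+g^2+\frac{cg^2}{c+2g}+\frac{cg}{2+cg}=c^2(1+g^2)+2cg .$$
Divide by $g$ and use
$$\frac g{c+2g}+\frac1{2+cg}=\frac{4g+c(1+g^2)}{(c+2g)(2+cg)}=\frac{g(4+ch)}{gb^2}=\frac{4+ch}{b^2}.$$
The result is
$$h+\frac{c(4+ch)}{b^2}=c^2h+2c .$$
Write $\mathcal B=b^2$, $\mathcal C=c^2$, multiply by $2cb^2$, and substitute $2ch=\mathcal B-\mathcal C-4$. The terms become, in order, $\mathcal B(\mathcal B-\mathcal C-4)$; $2c^2(4+ch)=\mathcal C(8+\mathcal B-\mathcal C-4)=\mathcal C(\mathcal B-\mathcal C+4)$; $\mathcal{BC}(\mathcal B-\mathcal C-4)$; and $4\mathcal{BC}$. Hence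
$$0=\mathcal B(\mathcal B-\mathcal C-4)(1-\mathcal C)+\mathcal C(\mathcal B-\mathcal C+4)-4\mathcal{BC}=(\mathcal B-\mathcal C)(\mathcal B+\mathcal C-4-\mathcal{BC}).$$
To check the factorization, both sides expand to $\mathcal B^2-4\mathcal B-\mathcal B^2\mathcal C+\mathcal{BC}^2-\mathcal C^2+4\mathcal C$. By (13), $\mathcal B>\mathcal C$, so the first factor is not zero. Thus, given (13), equation (12) is equivalent to
$$(\mathcal B-1)(1-\mathcal C)=3. \tag{14}$$
The two factors in (14) have the same sign. Both negative would mean $\mathcal B<1<\mathcal C$, against $\mathcal B>\mathcal C$. So $\mathcal C<1<\mathcal B$.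

*Solving for $c$.* Equation (14) says $\mathcal B=1+\frac{3}{1-\mathcal C}=\frac{4-\mathcal C}{1-\mathcal C}$. Then
$$\mathcal B-\mathcal C-4=\frac{4-\mathcal C-(\mathcal C+4)(1-\mathcal C)}{1-\mathcal C}=\frac{2\mathcal C+\mathcal C^2}{1-\mathcal C},\qquad h=\frac{\mathcal B-\mathcal C-4}{2c}=\frac{c(2+c^2)}{2(1-c^2)} .$$
On $(0,1)$ this function of $c$ is continuous and strictly increasing (numerator increasing, denominator positive and decreasing) and tends to $\infty$ as $c\to1$. At $c=\sqrt3-1$ we have $c^2=4-2\sqrt3$, so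
$$c(2+c^2)=(\sqrt3-1)(6-2\sqrt3)=8\sqrt3-12=4(2\sqrt3-3)=4(1-c^2),$$
and the function equals $2$. Since $h\ge2$, there is a unique solution $c$ in $(0,1)$, and it lies in $[\sqrt3-1,1)$. This also proves the existence and uniqueness claimed in the statement of Theorem B. So (11) and (12) imply that $c,b,f$ are given by (4). Conversely, if (4) holds then $\mathcal B-\mathcal C-4=\frac{2\mathcal C+\mathcal C^2}{1-\mathcal C}=2ch$, so $b^2=c^2+4+2ch$. Hence (13) holds, (14) holds, and therefore (11) and (12) hold.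

**Step 5. Part 1: existence and normal form.** *This step reassembles the geodesic from the data.* Given $g>0$, define $b,c,f$ by (4). By Step 4, (11) and (12) hold; by the converse in Step 3 with $s=1$, and rescaling $D$ to determinant $1$, equation (2) holds for $D_g,\hat\omega,\hat\zeta$ with $\mu\neq0$. By Lemma 1, $A_g$ is a bounded geodesic of $\mathsf{SL}(3)$, non-constant since $A_g''\ne0$.

Conversely, by Steps 1–4 every non-constant rigid geodesic is, up to an isometry $A\mapsto PAQ$, given by these data with some $s>0$ and some signs of $\omega_2,\omega_3$. Conjugating by $\operatorname{diag}(1,-1,1)$ changes the signs of $\omega_3,\zeta_3$ only (recall $\omega_1=\zeta_1=0$ and the determinant factor $-1$); conjugating by $\operatorname{diag}(1,1,-1)$ changes those of $\omega_2,\zeta_2$ only. So we may take $\omega_2,\omega_3>0$. The time change $t\mapsto t/\sqrt s$ divides $\omega,\zeta$ by $\sqrt s$ and makes $s=1$. Hence the geodesic is equivalent to some $A_g$.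

**Step 6. Part 1: transposition.** *This step proves that $A_g^T$ is equivalent to $A_{1/g}$.* Under $g\mapsto1/g$, $h$ is unchanged, hence so are $c$ and $b$, while $f\mapsto\frac{c+2/g}{b/g}=\frac{2+cg}{b}=\frac1f$ by (11). On the other hand $A_g^T=e^{t\hat\zeta}D_ge^{-t\hat\omega}$ is a non-constant rigid geodesic with the same $D_g$, active indices $2,3$, and ratios $\omega_2/\zeta_2=-1/g<0$, $\omega_3/\zeta_3=1/f>0$. So in Step 3 no interchange is needed, and the parameter it produces is $1/g$. By the normal form of Step 5, with only a time rescaling and conjugation by a sign matrix, $A_g^T$ is equivalent to $A_{1/g}$.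

**Step 7. Part 1: uniqueness of $g$.** *Singular values determine only $h$, hence only the pair $\{g,1/g\}$; the ratio $\rho=|\zeta|/|\omega|$ will separate the two.* We have
$$|\omega|^2=bf+cg,\qquad|\zeta|^2=bfg^2+cgf^2 .$$
Multiplying $f=\frac{c+2g}{bg}$ and $f=\frac b{2+cg}$ gives $f^2=\frac{c+2g}{g(2+cg)}$, so $f^2-1=\frac{c(1-g^2)}{g(2+cg)}$. Therefore
$$|\zeta|^2-|\omega|^2=bf(g^2-1)+cg(f^2-1)=(g^2-1)\Bigl[\frac{c+2g}g-\frac{c^2}{2+cg}\Bigr]=(g^2-1)\,\frac{2c+4g+2cg^2}{g(2+cg)},$$
which has the sign of $g-1$. So $\rho(g)>1$ for $g>1$ and $\rho(g)<1$ for $g<1$.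

Now suppose $A_{g'}$ is equivalent to $A_g$: $A_{g'}(t)=PA_g(\alpha t+\beta)Q$. The singular values agree. Since $c<1<b$, the middle one is $(bc)^{-1/3}$, and dividing by it recovers $b$ and $c$. So both curves have the same $b,c$, hence the same $h$, so $g'\in\{g,1/g\}$ and $D_{g'}=D_g=:D=\operatorname{diag}(a_1,a_2,a_3)$. Let $\omega,\zeta$ be the vectors of $A_g$ and $\omega',\zeta'$ those of $A_{g'}$. Inserting $P^TP$ and $QQ^T$,
$$A_{g'}(t)=e^{tX'}\bigl(PA_g(\beta)Q\bigr)e^{-tY'}=e^{tX'}De^{-tY'},\qquad X'=\alpha P\hat\omega P^T,\quad Y'=\alpha Q^T\hat\zeta Q,$$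
where $PA_g(\beta)Q=A_{g'}(0)=D$. Also $A_{g'}(t)=e^{t\hat\omega'}De^{-t\hat\zeta'}$. Comparing derivatives at $0$ gives $X'D-DY'=\hat\omega'D-D\hat\zeta'$, i.e. $SD=DT$ for the antisymmetric matrices $S=X'-\hat\omega'$, $T=Y'-\hat\zeta'$. In entries, $S_{ij}a_j=a_iT_{ij}$; exchanging $i,j$ and using antisymmetry, $S_{ij}a_i=a_jT_{ij}$. Hence $S_{ij}a_j^2=a_ia_jT_{ij}=S_{ij}a_i^2$, and since the $a_i$ are distinct, $S=0$ and then $T=0$. So $\hat\omega'=\alpha P\hat\omega P^T$ and $\hat\zeta'=\alpha Q^T\hat\zeta Q$, which gives $|\omega'|=|\alpha||\omega|$ and $|\zeta'|=|\alpha||\zeta|$. Thus $\rho(g')=\rho(g)$. If $g\ne1$, then $\rho(1/g)$ and $\rho(g)$ lie on different sides of $1$, so $g'=1/g$ is impossible and $g'=g$. If $g=1$ then $g'=1$ anyway. This completes part 1.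

**Step 8. Part 2: singular values.** *This step translates (14) and $h\ge2$ into (5).* By part 1, the singular values of a non-constant rigid geodesic are $a_1,a_2,a_3$ with $a_2/a_1=b$, $a_3/a_1=c$ for some $g$. Multiplying (14) by $a_1^4$ gives the first relation of (5). From (13), $b^2-(c+2)^2=2c(h-2)\ge0$, so $b\ge c+2$, the second relation.

Conversely, let $a_1a_2a_3=1$, $a_i>0$, and (5) hold. Put $b=a_2/a_1$, $c=a_3/a_1$. Then $b\ge c+2$ gives $\mathcal B>\mathcal C$, and $h:=(b^2-c^2-4)/(2c)\ge2$. Choose $g>0$ with $g+1/g=h$ and put $f=\frac{c+2g}{bg}$. Then (13) holds, and (14) holds by (5). By Step 4, (11) and (12) hold, and by the converse in Step 3 with $s=1$, the triple occurs for a non-constant rigid geodesic with $D=\operatorname{diag}(a_1,a_2,a_3)$. In either direction $\mathcal B>\mathcal C$ and (14) hold, so $\mathcal C<1<\mathcal B$, i.e. $a_3<a_1<a_2$.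

**Step 9. Part 3: the range of $\rho$.** *This step shows that $\rho$ is onto $(0,\infty)$.* By Step 4, $c$ is the inverse of a continuous strictly increasing function evaluated at $h$, so $c,b,f$, and hence $\rho$, depend continuously on $g$. Using $bf=(c+2g)/g$ and $f^2=\frac{c+2g}{g(2+cg)}$,
$$\rho(g)^2=\frac{bfg^2+cgf^2}{bf+cg}=\frac{(c+2g)g+\dfrac{c(c+2g)}{2+cg}}{\dfrac{c+2g}g+cg}.$$
As $g\to0$, $h\to\infty$, so $c\to1$; the numerator tends to $\frac12$ and the denominator to $\infty$. So $\rho(g)\to0$. Since $b,c$ are unchanged and $f\mapsto1/f$ under $g\mapsto1/g$,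
$$\rho(1/g)^2=\frac{bf^{-1}g^{-2}+cg^{-1}f^{-2}}{bf^{-1}+cg^{-1}}=\frac{bf+cg}{bfg^2+cgf^2}=\rho(g)^{-2},$$
where we multiplied numerator and denominator by $f^2g^2$. Hence $\rho\to\infty$ as $g\to\infty$, and by the intermediate value theorem $\rho$ takes all values in $(0,\infty)$.

**Step 10. Part 3: closed means rational.** *This step decides which $A_g$ are periodic.* If $\rho(g)=m/r$ with positive integers $m,r$, take $T=2\pi r/|\omega|$. Then $T|\omega|=2\pi r$ and $T|\zeta|=2\pi m$, so $T$ is a common period of $e^{t\hat\omega}$ and $e^{t\hat\zeta}$, and $A_g$ is closed.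

Conversely let $A_g(T)=A_g(0)$ with $T>0$, i.e. $e^{T\hat\omega}D=De^{T\hat\zeta}$ with $D=D_g$. Multiplying each side by its transpose on the right gives $e^{T\hat\omega}D^2e^{-T\hat\omega}=D^2$. So $e^{T\hat\omega}$ commutes with $D^2$, and hence with $D$, the positive square root of $D^2$. Then $De^{T\hat\omega}=De^{T\hat\zeta}$, so $e^{T\hat\omega}=e^{T\hat\zeta}$. The axes $\omega=(0,\omega_2,\omega_3)$ and $\zeta=(0,-g\omega_2,f\omega_3)$ are not parallel, because $-g\ne f$ and $\omega_2\omega_3\ne0$. A rotation other than $I$ has a unique axis, so $e^{T\hat\omega}=e^{T\hat\zeta}=I$. Thus $T|\omega|$ and $T|\zeta|$ are positive elements of $2\pi\mathbb Z$, and $\rho(g)\in\mathbb Q$.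

Each value in $(0,\infty)$ is attained by $\rho$, different values come from different $g$, and different $g$ give inequivalent geodesics by part 1. The positive rationals give infinitely many pairwise inequivalent closed ones, and the positive irrationals give uncountably many pairwise inequivalent bounded non-closed ones. $\blacksquare$

## 7. Families of bounded geodesics for all odd $n$

The padding in the proof of Theorem A did not use the particular $3\times3$ block. It needs only a negative multiplier, which every $A_g$ has: by Step 3 with $s=1$ and the rescaling of $D$, the constant in $A_g''=\mu_gA_g^{-T}$ is $\mu_g=-(bc)^{-2/3}\,bcfg(bf+cg)<0$.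

**Corollary C.** Let $n=3+2k$ be odd, let $g>0$, and let $\mu_g<0$ be the constant with $A_g''=\mu_gA_g^{-T}$. For any $\kappa,r_1,\dots,r_k>0$ with $\kappa^3r_1^2\cdots r_k^2=1$, set $\nu_j=\kappa\sqrt{-\mu_g}/r_j$. Then
$$\operatorname{diag}\bigl(\kappa A_g(t),\,r_1R(\nu_1t),\dots,r_kR(\nu_kt)\bigr)$$
is a non-constant bounded geodesic of $\mathsf{SL}(n)$. So for odd $n$ bounded geodesics occur in families depending on $(n-1)/2$ continuous shape parameters: $g$, and $\kappa,r_1,\dots,r_k$ subject to one constraint.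

*Proof.* The determinant is $\kappa^3r_1^2\cdots r_k^2=1$. By Lemma 1, $(\kappa A_g)''=\kappa^2\mu_g(\kappa A_g)^{-T}$. A block $B=r_jR(\nu_jt)$ has $B=r_j^2B^{-T}$, so
$$B''=-\nu_j^2B=-\nu_j^2r_j^2B^{-T}=\kappa^2\mu_gB^{-T}.$$
All blocks have the same multiplier $\kappa^2\mu_g$, so (1) holds. The norm is constant, and the curve is not constant since $\kappa^2\mu_g\ne0$. The number of parameters is $1+(1+k)-1=k+1=(n-1)/2$. $\square$
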